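\title{Decay of the Riesz capacity of a self-similar set at its dimension}

\begin{abstract}
Let $A\subset\mathbb{R}^n$ be a self-similar set of dimension $d$ whose first-level pieces are pairwise disjoint. We prove that $\operatorname{cap}_p(A)^p/(d-p)\to\mathcal{H}^d(A)/(d\,\sigma_d(A))$ as $p\nearrow d$, where $\operatorname{cap}_p$ is the Riesz capacity and $\sigma_d(A)$ is the second-order density of Hausdorff measure on $A$, and that the energy-minimizing measures converge to normalized Hausdorff measure. This answers a question posed by Fan and Laugesen. The proof compares a self-similar identity for the energy of Hausdorff measure with a self-similar inequality for the minimal energy. The same formula holds under the open set condition, and a version of it holds with no separation assumption. For disjoint pieces the rate of convergence is $O(d-p)$, and this order is optimal.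
\end{abstract}

\section{Introduction}\label{sec:intro}

\subsection{Riesz capacity and second-order density}

For a finite Borel measure $\mu$ on $\mathbb{R}^n$, $n\ge1$, and $p>0$, the Riesz potential and the Riesz energy of $\mu$ are
\[
U_p^\mu(x)=\int|x-y|^{-p}\,d\mu(y),\qquad I_p(\mu)=\iint|x-y|^{-p}\,d\mu(x)\,d\mu(y),
\]
with the convention $0^{-p}=\infty$. The Riesz $p$-energy of a nonempty compact set $E\subset\mathbb{R}^n$ is $V_p(E)=\min_\mu I_p(\mu)$, where $\mu$ ranges over the Borel probability measures on $E$. The minimum is attained, possibly with value $+\infty$, and a measure that attains it is a \emph{minimizer}. The Riesz $p$-capacity is $\operatorname{cap}_p(E)=V_p(E)^{-1/p}$, which is zero when the energy is infinite. The energy is small when a unit mass can be spread out over $E$, so capacity is a measure of size. Under dilation $V_p(tE)=t^{-p}V_p(E)$, so $\operatorname{cap}_p(E)^p=1/V_p(E)$ scales like $t^p$. When $p$ approaches the dimension $d$ of $E$, this approaches the scaling $t^d$ of the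 Hausdorff measure $\mathcal{H}^d$, which we normalize to agree with Lebesgue measure on subsets of $\mathbb{R}^d$.

To see how the two are related, let $\mathbb{B}^n(x,r)$ be the ball of radius $r$ centered at $x$, and integrate $|x-y|^{-p}=p\int_{|x-y|}^\infty r^{-p-1}\,dr$ against $\mu$. This gives $U_p^\mu(x)=p\int_0^\infty\mu(\mathbb{B}^n(x,r))\,r^{-p-1}\,dr$; open and closed balls give the same integral, since their measures differ for at most countably many $r$. The radii $r>1$ contribute at most $\mu(\mathbb{R}^n)$. Hence for $0<p<d$,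
\begin{equation}\label{eq:layer}
(d-p)\,U_p^\mu(x)=p\int_0^1\frac{\mu(\mathbb{B}^n(x,r))}{r^d}\,(d-p)\,r^{d-p-1}\,dr+e_p(x),\qquad 0\le e_p(x)\le(d-p)\,\mu(\mathbb{R}^n).
\end{equation}
The weight $(d-p)r^{d-p-1}\,dr$ is a probability measure on $(0,1)$, and it gives mass $1-\rho^{\,d-p}\to0$ to each interval $(\rho,1)$ as $p\nearrow d$. So the integral in \eqref{eq:layer} is an average of the ratio $\mu(\mathbb{B}^n(x,r))/r^d$ over small scales. Its limit is the \emph{second-order density} of $\mu$ at $x$,
\[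
\sigma_d(\mu,x)=\lim_{p\nearrow d}\,(d-p)\int_0^1\mu(\mathbb{B}^n(x,r))\,r^{-p-1}\,dr,
\]
defined whenever the limit exists. (Equivalently, it is $\lim_{\eta\searrow0}|\log\eta|^{-1}\int_\eta^1\mu(\mathbb{B}^n(x,r))\,r^{-d-1}\,dr$; we do not use this form.) Formula \eqref{eq:layer} has two consequences. First, $\sigma_d(\mu,x)$ exists if and only if $(d-p)U_p^\mu(x)$ converges as $p\nearrow d$, and then
\begin{equation}\label{eq:sigmaU}
\lim_{p\nearrow d}\,(d-p)\,U_p^\mu(x)=d\,\sigma_d(\mu,x).
\end{equation}
Second,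
\begin{equation}\label{eq:Ubound}
\text{if }\mu(\mathbb{B}^n(x,r))\le Cr^d\text{ for }0<r\le1,\text{ then }(d-p)\,U_p^\mu(x)\le d\,\bigl(C+\mu(\mathbb{R}^n)\bigr).
\end{equation}

If the ratio $\mu(\mathbb{B}^n(x,r))/r^d$ converges as $r\to0$, then $\sigma_d(\mu,x)$ is its limit. For Lebesgue measure on $[0,1]$ and $d=1$ the density is $2$ at interior points, in agreement with $(1-p)I_p(\mu)=2(1-p)\int_0^1(1-t)t^{-p}\,dt=2/(2-p)\to2$. On a fractal the ratio can oscillate. Let $\nu$ give mass $2^{-k}$ to each of the $2^k$ intervals at stage $k$ of the middle-thirds Cantor set, and let $3^d=2$. Then $\nu(\mathbb{B}^1(0,r))=2^{-k}$ for $3^{-k}<r<2\cdot3^{-k}$, so the ratio at $x=0$ falls from $1$ to $2^{-d}$ across this range, for every $k$. This is why an averaged density enters.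

\subsection{Self-similar sets and the question}

Let $\varphi_i(x)=L_iU_ix+b_i$, $i=1,\dots,N$, with $N\ge2$, $L_i\in(0,1)$, $U_i$ orthogonal and $b_i\in\mathbb{R}^n$, and let $A\subset\mathbb{R}^n$ be a nonempty compact set with $A=\bigcup_iA_i$, where $A_i=\varphi_i(A)$. We call $A$ \emph{self-similar}. Throughout, $d$ is the solution of $\sum_iL_i^d=1$; it is unique and positive because $s\mapsto\sum_iL_i^s$ decreases strictly from $N\ge2$ to $0$ on $[0,\infty)$. The set $A$ is \emph{strictly self-similar} if $A_1,\dots,A_N$ are pairwise disjoint. The following facts are known for strictly self-similar $A$.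
\begin{enumerate}
\item[(i)] The Hausdorff dimension of $A$ is $d$, and $0<\mathcal{H}^d(A)<\infty$.
\item[(ii)] $A$ is Ahlfors $d$-regular: $C^{-1}r^d\le\mathcal{H}^d(A\cap\mathbb{B}^n(x,r))\le Cr^d$ for $x\in A$ and $0<r\le1$.
\item[(iii)] The density $\sigma_d(\mathcal{H}^d|_A,x)$ exists, is positive and finite, and equals a constant $\sigma_d(A)$, for $\mathcal{H}^d$-a.e.\ $x\in A$.
\end{enumerate}

These facts determine the energy of $m=\mathcal{H}^d|_A$ to leading order. By (iii) and \eqref{eq:sigmaU}, $(d-p)U_p^m(x)\to d\,\sigma_d(A)$ for $m$-a.e.\ $x$, and by (ii) and \eqref{eq:Ubound} these functions are bounded on $A$ uniformly in $p$. Dominated convergence gives $(d-p)I_p(m)\to d\,\sigma_d(A)\mathcal{H}^d(A)$. Dividing by $\mathcal{H}^d(A)^2$, we find for the probability measure $\nu=m/\mathcal{H}^d(A)$ that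
\begin{equation}\label{eq:nuenergy}
\lim_{p\nearrow d}\,(d-p)\,I_p(\nu)=\frac{d\,\sigma_d(A)}{\mathcal{H}^d(A)}.
\end{equation}
Since $V_p(A)\le I_p(\nu)$, this yields the known inequality
\begin{equation}\label{eq:known}
\liminf_{p\nearrow d}\frac{\operatorname{cap}_p(A)^p}{d-p}\ge\frac{\mathcal{H}^d(A)}{d\,\sigma_d(A)}.
\end{equation}
The question, posed by Fan and Laugesen \cite{FL}, is whether $\operatorname{cap}_p(A)^p/(d-p)$ converges to the right side of \eqref{eq:known} for every strictly self-similar $A$.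

One would guess that it does, because no fixed continuous reweighting of $\nu$ does better. Let $f\ge0$ be continuous on $A$ with $\int f\,dm=1$. Given $x$ and $\eta>0$, choose $\rho$ with $|f(y)-f(x)|\le\eta$ for $|y-x|<\rho$; then $|U_p^{fm}(x)-f(x)U_p^m(x)|\le\eta\,U_p^m(x)+2\|f\|_\infty\,\rho^{-p}m(A)$. Hence $(d-p)U_p^{fm}(x)\to f(x)\,d\,\sigma_d(A)$ a.e., and $(d-p)I_p(fm)\to d\,\sigma_d(A)\int f^2\,dm$. By the Cauchy--Schwarz inequality $\int f^2\,dm\ge1/\mathcal{H}^d(A)$, with equality for constant $f$. What this does not exclude is a family of measures, changing with $p$ and carrying no regularity, that beats $\nu$ by a fixed factor. The task is a lower bound for the energy of an unknown measure.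

\subsection{Results}

Put $\chi=\sum_iL_i^d\log(1/L_i)>0$. When the pieces are disjoint, define the \emph{cross energy} of a probability measure $\mu$ on $A$ by
\[
K_p(\mu)=\sum_{i\ne j}\int_{A_i}\int_{A_j}|x-y|^{-p}\,d\mu(x)\,d\mu(y).
\]
Recall that $\mu_p\to\nu$ weak* on a compact space means $\int F\,d\mu_p\to\int F\,d\nu$ for every continuous $F$.

\begin{theorem}\label{thm:strict}
Let $A$ be strictly self-similar and $\nu=\mathcal{H}^d|_A/\mathcal{H}^d(A)$. Then
\[
\lim_{p\nearrow d}\frac{\operatorname{cap}_p(A)^p}{d-p}=\frac{\mathcal{H}^d(A)}{d\,\sigma_d(A)}=\frac{\chi}{K_d(\nu)},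
\]
and if $\mu_p$ is a minimizer for $V_p(A)$ for each $p<d$, then $\mu_p\to\nu$ weak* as $p\nearrow d$.
\end{theorem}

To drop the disjointness we need symbolic coordinates. For a word $w=w_1\cdots w_k$ in the letters $1,\dots,N$, of length $|w|=k\ge0$, put
\[
L_w=L_{w_1}\cdots L_{w_k},\qquad\varphi_w=\varphi_{w_1}\circ\dots\circ\varphi_{w_k},\qquad A_w=\varphi_w(A);
\]
for the empty word these are $1$, the identity and $A$. Let $\Omega=\{1,\dots,N\}^{\mathbb{N}}$ with the product topology, let $\omega|k$ be the word formed by the first $k$ letters of $\omega$, and let $[w]=\{\omega\in\Omega:\omega|k=w\}$ for $|w|=k$. The sets $A_{\omega|k}$, $k\ge0$, are nested, compact and nonempty, and their diameters tend to $0$; the \emph{coding map} $\pi:\Omega\to A$ sends $\omega$ to their unique common point. Let $P$ be the Bernoulli measure with weights $L_i^d$, that is, the product measure on $\Omega$ with $P([w])=L_w^d$, and let $\nu=\pi_*P$ be its image on $A$. For a probability measure $\theta$ on $\Omega$ put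
\[
\widehat K_p(\theta)=\iint_{\omega_1\ne\tau_1}|\pi\omega-\pi\tau|^{-p}\,d\theta(\omega)\,d\theta(\tau),\qquad\kappa_p=\widehat K_p(P)\in(0,\infty].
\]
For strictly self-similar $A$, this $\nu$ is normalized Hausdorff measure and $\kappa_p=K_p(\nu)$ (Lemma~\ref{lem:strict}). The maps satisfy the \emph{open set condition} if there is a nonempty bounded open set $O$ such that $\varphi_1(O),\dots,\varphi_N(O)$ are pairwise disjoint subsets of $O$. By Schief \cite{Schief}, this condition is equivalent to $\mathcal{H}^d(A)>0$.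

\begin{theorem}\label{thm:general}
Let $A$ be self-similar, with no separation assumption, and $\nu=\pi_*P$.
\begin{enumerate}
\item[(a)] $\displaystyle\lim_{p\nearrow d}\frac{\operatorname{cap}_p(A)^p}{d-p}=\frac{\chi}{\kappa_d}$, read as $0$ if $\kappa_d=\infty$.
\item[(b)] If $V_p(A)<\infty$ for all $p<d$, and probability measures $\mu_p$ on $A$ satisfy $I_p(\mu_p)/V_p(A)\to1$ as $p\nearrow d$, then $\mu_p\to\nu$ weak*.
\item[(c)] If $\mathcal{H}^d(A)>0$, then $\kappa_d<\infty$, the density $\sigma_d(\mathcal{H}^d|_A,x)$ exists and equals the constant $\sigma_d(A):=\mathcal{H}^d(A)\,\kappa_d/(d\chi)$ for $\mathcal{H}^d$-a.e.\ $x\in A$, and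
\[
\lim_{p\nearrow d}\frac{\operatorname{cap}_p(A)^p}{d-p}=\frac{\mathcal{H}^d(A)}{d\,\sigma_d(A)}.
\]
\end{enumerate}
\end{theorem}

\begin{theorem}\label{thm:rate}
Let $A$ be strictly self-similar, let $\mu_p$ be a minimizer for $V_p(A)$, and write $\varepsilon=d-p$. As $p\nearrow d$,
\[
V_p(A)=\frac{d\,\sigma_d(A)}{\mathcal{H}^d(A)}\cdot\frac1\varepsilon+O(1),\qquad\frac{\operatorname{cap}_p(A)^p}{d-p}=\frac{\mathcal{H}^d(A)}{d\,\sigma_d(A)}+O(d-p),
\]
and $0\le I_p(\nu)-V_p(A)=O(1)$. There is a constant $C$ such that for $p$ near $d$ and all words $w$,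
\[
\bigl(1-C(|w|+1)\varepsilon\bigr)L_w^p\le\mu_p(A_w)\le L_w^p .
\]
The order $O(d-p)$ is optimal: for every $A$, the error $\dfrac{\operatorname{cap}_p(tA)^p}{d-p}-\dfrac{\mathcal{H}^d(tA)}{d\,\sigma_d(tA)}$ is $o(d-p)$ for at most one dilation factor $t>0$.
\end{theorem}

Section~\ref{sec:cantor} carries out the argument for the Cantor set. Sections~\ref{sec:codes} and~\ref{sec:lower} prove parts (a) and (b) of Theorem~\ref{thm:general} from the definitions. Section~\ref{sec:density} identifies $\kappa_d/\chi$ with the density: Theorem~\ref{thm:strict} needs only the facts (i)--(iii), while Theorem~\ref{thm:general}(c) uses the ergodic theorem and the results of Hutchinson and Schief. Section~\ref{sec:rate} proves Theorem~\ref{thm:rate}. From now on $V_p=V_p(A)$ and $\varepsilon=d-p$.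

\section{The argument for the Cantor set}\label{sec:cantor}

Let $\varphi_1(x)=x/3$ and $\varphi_2(x)=x/3+2/3$, so that $A$ is the middle-thirds Cantor set, $3^d=2$, $\chi=\log3$ and $\nu(A_w)=2^{-|w|}$. Points of $A_1$ and $A_2$ are at distance between $1/3$ and $1$, so $\frac12\le K_p(\nu)\le\frac12\,3^p\le1$ for $p\le d$.

\emph{The energy of $\nu$.} Sort the pairs $x\ne y$ by the longest word $w$ with $x,y\in A_w$. The pairs belonging to a word $w$ of length $k$ are a copy of the cross pairs, with each of the two measures scaled by $2^{-k}$ and distances scaled by $3^{-k}$. They contribute $4^{-k}3^{kp}K_p(\nu)$. There are $2^k$ such words and $3^p/2=3^{-\varepsilon}$, so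
\[
I_p(\nu)=\sum_{k\ge0}3^{-k\varepsilon}K_p(\nu)=\frac{K_p(\nu)}{1-3^{-\varepsilon}} .
\]
Each level contributes at most $1$; the energy is large because about $1/(\varepsilon\log3)$ levels contribute nearly $K_d(\nu)$ each.

\emph{The minimal energy.} Let $\mu$ be a minimizer and $m_w=\mu(A_w)$. If $m_i>0$, rescale $\mu|_{A_i}$ to a probability measure on $A$. Its energy is at least $V_p$, so the pairs inside $A_i$ contribute at least $m_i^23^pV_p$ to $I_p(\mu)$. Since $m_1+m_2=1$ gives $m_1^2+m_2^2\ge\frac12$,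
\begin{equation}\label{eq:cantor}
V_p\ge(m_1^2+m_2^2)\,3^pV_p+K_p(\mu)\ge3^{-\varepsilon}V_p+K_p(\mu),\qquad\text{so}\qquad V_p\ge\frac{K_p(\mu)}{1-3^{-\varepsilon}} .
\end{equation}
This has the same form as the formula for $I_p(\nu)$, but with the cross energy of an unknown measure, and a measure living on $A_1$ has no cross energy at all.

\emph{Locating the minimizer.} Use the first inequality of \eqref{eq:cantor} again, now discarding the cross term: $m_1^2+m_2^2\le3^{-p}=\frac12\,3^\varepsilon$, that is, $(m_1-\frac12)^2+(m_2-\frac12)^2\le\frac12(3^\varepsilon-1)$. Concentrating mass in one piece costs a fixed fraction of $V_p$, and the room available is only a fraction of order $\varepsilon$. The same rescaling applied to the $2^k$ pieces of level $k$ gives $\sum_{|w|=k}m_w^2\le3^{-kp}=2^{-k}3^{k\varepsilon}$, hence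
\[
\sum_{|w|=k}(m_w-2^{-k})^2=\sum_{|w|=k}m_w^2-2^{-k}\le2^{-k}(3^{k\varepsilon}-1)\longrightarrow0\qquad(p\nearrow d).
\]
So the minimizers $\mu_p$ satisfy $\mu_p(A_w)\to\nu(A_w)$ for every $w$. On $A_1\times A_2$ the kernels $|x-y|^{-p}$ converge uniformly to $|x-y|^{-d}$, which is a uniform limit of functions constant on the sets $A_w\times A_v$, $|w|=|v|=k$. Hence $K_p(\mu_p)\to K_d(\nu)$, and $\varepsilon V_p$ is squeezed between two quantities that tend to $K_d(\nu)/\log3$.

Two features are special to this example. With unequal ratios the two denominators differ, and we must check that they agree to first order in $\varepsilon$. With overlapping pieces the sets $A_w$ do not partition $A$ and the cross kernel is unbounded; the code space deals with both points.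

\section{Codes, and the energy of the self-similar measure}\label{sec:codes}

In this section and the next, $A$ is self-similar with no separation assumption. Put $\lambda=\max_iL_i<1$, $\lambda_*=\min_iL_i$, $D=\max(1,\operatorname{diam}A)$ and
\[
S_p=\sum_iL_i^p,\qquad R_p=\sum_iL_i^{2d-p}.
\]
For $p<d$ we have $S_p>1>R_p$. Write $S_p=\sum_iL_i^de^{\varepsilon\log(1/L_i)}$ and $R_p=\sum_iL_i^de^{-\varepsilon\log(1/L_i)}$ and expand the exponentials. Since $\sum_iL_i^d=1$, we get $S_p=1+\chi\varepsilon+O(\varepsilon^2)$ and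
\begin{equation}\label{eq:expansion}
1-R_p=\chi\varepsilon+O(\varepsilon^2),\qquad1-1/S_p=\chi\varepsilon+O(\varepsilon^2).
\end{equation}
The map $\varphi_w$ multiplies distances by $L_w\le\lambda^{|w|}$, we have $A_w=\bigcup_iA_{wi}$, and $\sum_{|w|=k}L_w^s=(\sum_iL_i^s)^k$ for real $s$. Let $T(\omega_1\omega_2\cdots)=\omega_2\omega_3\cdots$ be the shift on $\Omega$. We use the following facts.
\begin{enumerate}
\item[(C1)] $\pi$ is continuous, since $\omega|k=\tau|k$ puts both $\pi\omega$ and $\pi\tau$ in $A_{\omega|k}$, a set of diameter at most $D\lambda^k$. Also $\pi(w\omega)=\varphi_w(\pi\omega)$, since $\varphi_w(\pi\omega)\in\varphi_w(A_{\omega|k})=A_{w(\omega|k)}$ for all $k$.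
\item[(C2)] $\int_{[w]}F\,dP=L_w^d\int F(w\omega)\,dP(\omega)$ for Borel $F\ge0$, because $P$ is a product measure. $P$ has no atoms, because $P([w])\le\lambda^{d|w|}$.
\item[(C3)] If probability measures on $\Omega$ satisfy $\theta_j([w])\to\theta([w])$ for every word $w$, then $\theta_j\to\theta$ and $\theta_j\times\theta_j\to\theta\times\theta$ weak*. Indeed, a continuous function on the compact space $\Omega\times\Omega$ is a uniform limit, as $k\to\infty$, of functions constant on each $[w]\times[v]$, $|w|=|v|=k$, and the product masses of these sets converge. A function of one variable is a special case.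
\item[(C4)] For $x,y\in A$ the quantity $(D/|x-y|)^p$ is at least $1$ and nondecreasing in $p$. Hence $V_p\ge D^{-p}>0$, and $\kappa_p\ge D^{-p}(1-\sum_iL_i^{2d})\ge D^{-p}(1-\lambda^d)>0$. By monotone convergence $D^p\kappa_p\nearrow D^d\kappa_d$, so $\kappa_p\to\kappa_d$ in $(0,\infty]$ as $p\nearrow d$.
\end{enumerate}

The sorting of pairs used for the Cantor set becomes a sorting of codes by their longest common prefix. We do it for the potential, which is needed in Section~\ref{sec:density}, and integrate to get the energy. Let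
\[
g_p(\omega)=\int_{\tau_1\ne\omega_1}|\pi\omega-\pi\tau|^{-p}\,dP(\tau),\qquad\text{so that}\qquad\int g_p\,dP=\kappa_p .
\]

\begin{lemma}\label{lem:prefix}
For $0<p<d$ and every $\omega\in\Omega$,
\begin{equation}\label{eq:potential}
U_p^\nu(\pi\omega)=\sum_{k\ge0}L_{\omega|k}^{\,\varepsilon}\,g_p(T^k\omega),
\end{equation}
\begin{equation}\label{eq:energy}
I_p(\nu)=\frac{\kappa_p}{1-R_p}\in(0,\infty].
\end{equation}
Consequently $\varepsilon I_p(\nu)\to\kappa_d/\chi$ and $\limsup_{p\nearrow d}\varepsilon V_p\le\kappa_d/\chi$.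
\end{lemma}

\begin{proof}
We have $U_p^\nu(\pi\omega)=\int|\pi\omega-\pi\tau|^{-p}\,dP(\tau)$, and $P(\{\omega\})=0$. The set $\Omega\setminus\{\omega\}$ is the disjoint union over $k\ge0$ of the sets $E_k=\{w\tau':\tau'_1\ne\omega_{k+1}\}$, where $w=\omega|k$. Since $\omega=wT^k\omega$, (C1) gives $|\pi\omega-\pi(w\tau')|=L_w|\pi T^k\omega-\pi\tau'|$, and by (C2) the integral over $E_k$ is $L_w^{d-p}g_p(T^k\omega)$. This is \eqref{eq:potential}. By (C2) again,
\[
\int L_{\omega|k}^{\,\varepsilon}\,g_p(T^k\omega)\,dP(\omega)=\sum_{|w|=k}L_w^{d-p}L_w^d\int g_p\,dP=R_p^k\,\kappa_p .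
\]
Summing over $k$ gives \eqref{eq:energy}. The last claims follow from \eqref{eq:expansion}, (C4) and $V_p\le I_p(\nu)$.
\end{proof}

\section{The lower bound for the minimal energy}\label{sec:lower}

If the pieces overlap, the masses $\mu(A_w)$, $|w|=k$, may add up to more than $1$, and ``$x$ and $y$ lie in different pieces'' is ambiguous. We remove the ambiguity by choosing one code for each point. For $x\in A$ define $s(x)\in\Omega$ recursively: once the first $k$ letters form a word $w$ with $x\in A_w$, the next letter is the least $i$ with $x\in A_{wi}$, which exists because $A_w=\bigcup_iA_{wi}$. Then $x\in A_{s(x)|k}$ for all $k$, so $\pi\circ s=\mathrm{id}$. The sets $B_w=s^{-1}([w])\subset A_w$ satisfy $B_{wi}=(B_w\cap A_{wi})\setminus\bigcup_{j<i}A_{wj}$, so they are Borel by induction on $|w|$. The cylinders generate the Borel sets of $\Omega$, so $s$ is Borel. For each $k$ the sets $B_w$, $|w|=k$, partition $A$. The \emph{lift} of a probability measure $\mu$ on $A$ is $\hat\mu=s_*\mu$; it satisfies $\pi_*\hat\mu=\mu$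 and $\hat\mu([w])=\mu(B_w)$.

\begin{lemma}\label{lem:renorm}
Let $V_p<\infty$, let $\mu$ be a probability measure on $A$, and put $m_w=\mu(B_w)$. Then for every word $w$ and every $k\ge0$,
\begin{gather}
\int_{B_w}\int_{B_w}|x-y|^{-p}\,d\mu\,d\mu\ge m_w^2L_w^{-p}V_p,\label{eq:piece}\\
I_p(\mu)\ge V_p\sum_{|w|=k}m_w^2L_w^{-p},\label{eq:level}\\
I_p(\mu)\ge\frac{V_p}{S_p}+\widehat K_p(\hat\mu).\label{eq:cross}
\end{gather}
\end{lemma}

\begin{proof}
If $m_w=0$, \eqref{eq:piece} is trivial. Otherwise, $\mu|_{B_w}$ is carried by $A_w=\varphi_w(A)$, so $m_w^{-1}(\varphi_w^{-1})_*(\mu|_{B_w})$ is a probability measure on $A$. Its energy is $m_w^{-2}L_w^p$ times the left side of \eqref{eq:piece}, and it is at least $V_p$. Summing \eqref{eq:piece} over the disjoint sets $B_w\times B_w$, $|w|=k$, gives \eqref{eq:level}. For \eqref{eq:cross}, split $A\times A$ into the sets $B_i\times B_j$. Since $\pi s(x)=x$, and $s(x)_1=i$ exactly when $x\in B_i$, the terms $i\ne j$ add up to $\widehat K_p(\hat\mu)$. The terms $i=j$ add up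 to at least $V_p\sum_im_i^2L_i^{-p}$, and the Cauchy--Schwarz inequality gives $1=(\sum_im_i)^2\le S_p\sum_im_i^2L_i^{-p}$.
\end{proof}

Inequality \eqref{eq:level}, which discards all interaction between different pieces, locates the near-minimizers.

\begin{proposition}\label{prop:conv}
Let $p_j<d$, $p_j\to d$, with $V_{p_j}<\infty$, and let $\mu_j$ be probability measures on $A$ with $I_{p_j}(\mu_j)/V_{p_j}\to1$. Then $\hat\mu_j\to P$ and $\hat\mu_j\times\hat\mu_j\to P\times P$ weak*, and $\mu_j\to\nu$ weak*.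
\end{proposition}

\begin{proof}
Fix $k$, and write $p=p_j$, $\mu=\mu_j$, $m_w=\hat\mu([w])$. Expand the square and use $\sum_{|w|=k}m_w=1=\sum_{|w|=k}L_w^d$; then use $L_w^{-d}=L_w^{-\varepsilon}L_w^{-p}\le\lambda_*^{-k\varepsilon}L_w^{-p}$ and \eqref{eq:level}, divided by $V_p\in(0,\infty)$:
\begin{equation}\label{eq:quadratic}
\sum_{|w|=k}L_w^{-d}(m_w-L_w^d)^2=\sum_{|w|=k}m_w^2L_w^{-d}-1\le\lambda_*^{-k\varepsilon}\,\frac{I_p(\mu)}{V_p}-1 .
\end{equation}
The right side tends to $0$ as $j\to\infty$, so $\hat\mu_j([w])\to L_w^d=P([w])$ for every $w$. Now (C3) applies. For continuous $F$ on $A$, $F\circ\pi$ is continuous, so $\int F\,d\mu_j=\int F\circ\pi\,d\hat\mu_j\to\int F\circ\pi\,dP=\int F\,d\nu$.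
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:general}(a) and (b)]
Part (b) is Proposition~\ref{prop:conv}, applied along every sequence $p_j\to d$. For (a), recall that $\operatorname{cap}_p(A)^p/(d-p)=1/(\varepsilon V_p)$, so by Lemma~\ref{lem:prefix} it suffices to show $\liminf\varepsilon V_p\ge\kappa_d/\chi$. Take $p_j\to d$ along which $\varepsilon V_p$ tends to its lower limit. If $V_{p_j}=\infty$ for infinitely many $j$, the lower limit is $\infty$ and we are done. So assume $V_{p_j}<\infty$ for all $j$, and let $\mu_j$ be minimizers. By \eqref{eq:cross} with $I_{p_j}(\mu_j)=V_{p_j}$,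
\begin{equation}\label{eq:lower}
V_{p_j}\,(1-1/S_{p_j})\ge\widehat K_{p_j}(\hat\mu_j).
\end{equation}
The kernel of $\widehat K_p$ depends on $p$ and may be unbounded, so we freeze the exponent and truncate. Fix $q<d$ and $M>0$. For $p_j\ge q$, (C4) gives
\[
D^{p_j}\widehat K_{p_j}(\hat\mu_j)\ge D^q\iint F_{q,M}\,d\hat\mu_j\,d\hat\mu_j,\qquad F_{q,M}(\omega,\tau)=1_{\omega_1\ne\tau_1}\min\bigl(|\pi\omega-\pi\tau|^{-q},M\bigr).
\]
The function $F_{q,M}$ is continuous on $\Omega\times\Omega$, because the set $\{\omega_1\ne\tau_1\}$ is open and closed there; this is what the lift buys, since the sets $B_i$ need not be open and closed in $A$. By Proposition~\ref{prop:conv}, $D^d\liminf_j\widehat K_{p_j}(\hat\mu_j)\ge D^q\iint F_{q,M}\,dP\,dP$. As $M\to\infty$ the right side increases to $D^q\kappa_q$, and as $q\nearrow d$ this increases to $D^d\kappa_d$. So $\liminf_j\widehat K_{p_j}(\hat\mu_j)\ge\kappa_d$, and \eqref{eq:lower} with \eqref{eq:expansion} gives $\liminf\varepsilon V_p\ge\kappa_d/\chi$.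
\end{proof}

\begin{example}\label{ex:overlap}
The value $\kappa_d=\infty$ occurs, and (b) needs finite energy. Take $A=[0,1]$ with $\varphi_1(x)=\varphi_2(x)=x/2$ and $\varphi_3(x)=x/2+1/2$, so $2^d=3$ and $d>1$. Partition $A$ into $2^k$ intervals $J$ of length $2^{-k}$. Any probability measure $\mu$ on $A$ has $I_p(\mu)\ge2^{kp}\sum_J\mu(J)^2\ge2^{k(p-1)}$ for all $k$, so $V_p=\infty$ for $1<p<d$. Then $\kappa_p=\infty$ by \eqref{eq:energy}, both sides of (a) are $0$, and every probability measure on $A$ is a minimizer.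
\end{example}

\section{The cross energy and the second-order density}\label{sec:density}

\subsection{Disjoint pieces}

For strictly self-similar $A$ the pieces are compact and disjoint, so $\delta=\min_{i\ne j}\operatorname{dist}(A_i,A_j)>0$. Applying $\varphi_u$ gives separation at every level:
\begin{equation}\label{eq:sep}
\operatorname{dist}(A_{ui},A_{uj})\ge\delta L_u\qquad\text{for every word }u\text{ and }i\ne j.
\end{equation}

\begin{lemma}\label{lem:strict}
Let $A$ be strictly self-similar. Then $B_w=A_w$ for all $w$, $\pi_*P=\mathcal{H}^d|_A/\mathcal{H}^d(A)$, $\kappa_p=K_p(\nu)\le\delta^{-p}$, and $\widehat K_p(\hat\mu)=K_p(\mu)$ for every probability measure $\mu$ on $A$.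
\end{lemma}

\begin{proof}
Distinct words $w,v$ of the same length begin with $ui$ and $uj$ for some $u$ and $i\ne j$, so $A_w\cap A_v=\emptyset$ by \eqref{eq:sep}. Thus the $A_w$, $|w|=k$, partition $A$. Since the $B_w\subset A_w$ do as well, $B_w=A_w$; and since $\pi([v])\subset A_v$, we get $\pi^{-1}(A_w)=[w]$. Hence $\pi_*P(A_w)=L_w^d=\mathcal{H}^d(A_w)/\mathcal{H}^d(A)$, by the scaling of $\mathcal{H}^d$ and fact (i). Two probability measures that agree on all $A_w$ are equal, because every continuous function on $A$ is a uniform limit of functions constant on each $A_w$, $|w|=k$. Finally $\omega_1=i$ exactly when $\pi\omega\in A_i$, so $\widehat K_p(\theta)=K_p(\pi_*\theta)$ for every $\theta$; take $\theta=P$ and $\theta=\hat\mu$. The bound holds since cross pairs are at distance at least $\delta$.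
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:strict}]
By Lemma~\ref{lem:strict}, the measure $\nu$ of Theorem~\ref{thm:general} is normalized Hausdorff measure and $\kappa_d=K_d(\nu)<\infty$. Theorem~\ref{thm:general}(a) shows that the limit exists and equals $\chi/K_d(\nu)$. The quantity $\varepsilon I_p(\nu)$ tends to $K_d(\nu)/\chi$ by Lemma~\ref{lem:prefix} and to $d\,\sigma_d(A)/\mathcal{H}^d(A)$ by \eqref{eq:nuenergy}, so these numbers are equal. Finally $V_p\le\kappa_p/(1-R_p)<\infty$ for $p<d$, so Theorem~\ref{thm:general}(b) applies to minimizers.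
\end{proof}

\subsection{The open set condition}

When pieces may touch, neither $\kappa_d<\infty$ nor the existence of the density is given, and we prove both. Formula \eqref{eq:potential} writes the potential as a sum of $g_p$ along the orbit of $\omega$, with weights $e^{-\varepsilon\ell_k}$, where $\ell_k=\log(1/L_{\omega|k})$ grows linearly in $k$. The ergodic theorem controls plain averages along the orbit, and the following lemma passes from plain averages to weighted sums.

\begin{lemma}\label{lem:abel}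
Let $a_k\ge0$ and $\ell_k\ge0$ for $k\ge0$, with $\frac1n\sum_{k<n}a_k\to a<\infty$ and $\ell_k/k\to\beta>0$. Then $\varepsilon\sum_ke^{-\varepsilon\ell_k}a_k\to a/\beta$ as $\varepsilon\searrow0$.
\end{lemma}

\begin{proof}
First let $\ell_k=ck$ with $c>0$, and put $z=e^{-\varepsilon c}$, $s_k=\sum_{j\le k}a_j$. From $z^j=(1-z)\sum_{k\ge j}z^k$ we get $\sum_jz^ja_j=(1-z)\sum_kz^ks_k$. Given $\eta>0$ there is $C_\eta$ with $|s_k-a(k+1)|\le\eta(k+1)+C_\eta$ for all $k$. Since $\sum_k(k+1)z^k=(1-z)^{-2}$,
\[
\Bigl|\sum_jz^ja_j-\frac a{1-z}\Bigr|\le\frac\eta{1-z}+C_\eta .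
\]
Multiply by $\varepsilon$ and use $\varepsilon/(1-z)\to1/c$; as $\eta$ is arbitrary, $\varepsilon\sum_jz^ja_j\to a/c$. In general, for $0<\eta<\beta$ we have $(\beta-\eta)k\le\ell_k\le(\beta+\eta)k$ for all but finitely many $k$, and finitely many terms contribute $O(\varepsilon)$. So all limit points lie in $[a/(\beta+\eta),a/(\beta-\eta)]$. Let $\eta\to0$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:general}(c)]
By \cite{Schief} the open set condition holds. Under this condition $A$ is Ahlfors $d$-regular and $\nu=\mathcal{H}^d|_A/\mathcal{H}^d(A)$ \cite[\S5.3]{Hutchinson}. The upper regularity bound and \eqref{eq:Ubound} show that $\varepsilon U_p^\nu$ is bounded on $A$ uniformly in $p$, so $\varepsilon I_p(\nu)$ is bounded. Its limit is $\kappa_d/\chi$ by Lemma~\ref{lem:prefix}, so $\kappa_d<\infty$, and $\kappa_q<\infty$ for $q<d$ by (C4).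

The shift $T$ preserves the product measure $P$ and is ergodic for it. Birkhoff's theorem states that then $\frac1n\sum_{k<n}g(T^k\omega)\to\int g\,dP$ for $P$-a.e.\ $\omega$, for each $g\in L^1(P)$. The exceptional set depends on $g$, and $g_p$ varies with $p$, so we apply the theorem to countably many functions and squeeze. Fix a sequence $Q$ of exponents increasing to $d$. There is a Borel set $G\subset\Omega$ with $P(G)=1$ such that for $\omega\in G$,
\[
\frac{\ell_k}k=\frac1k\sum_{j<k}\log\frac1{L_{(T^j\omega)_1}}\to\chi,\qquad\frac1n\sum_{k<n}g_q(T^k\omega)\to\kappa_q\quad\text{for all }q\in Q\cup\{d\}.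
\]
By (C4), $D^{q-p}g_q\le g_p\le D^{d-p}g_d$ for $q\le p<d$. Insert this in \eqref{eq:potential} and apply Lemma~\ref{lem:abel} with $\beta=\chi$ to $a_k=g_q(T^k\omega)$ and to $a_k=g_d(T^k\omega)$:
\[
D^{q-d}\,\frac{\kappa_q}\chi\le\liminf_{p\nearrow d}\varepsilon U_p^\nu(\pi\omega)\le\limsup_{p\nearrow d}\varepsilon U_p^\nu(\pi\omega)\le\frac{\kappa_d}\chi\qquad(\omega\in G,\ q\in Q).
\]
Letting $q\to d$ in $Q$, we find $\varepsilon U_p^\nu(x)\to\kappa_d/\chi$ for all $x\in\pi(G)$. By inner regularity $G$ contains a countable union $G'$ of compact sets with $P(G')=1$; then $\pi(G')$ is Borel and $\nu(\pi(G'))\ge P(G')=1$. So the limit holds for $\nu$-a.e., that is $\mathcal{H}^d$-a.e., $x\in A$. Multiply by $\mathcal{H}^d(A)$ and apply \eqref{eq:sigmaU} to $\mathcal{H}^d|_A$: the density exists and equals $\mathcal{H}^d(A)\kappa_d/(d\chi)$ a.e. The formula for the limit is now part (a).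
\end{proof}

\begin{example}\label{ex:interval}
Let $A=[0,1]$, $\varphi_1(x)=x/2$, $\varphi_2(x)=x/2+1/2$. The pieces touch, $d=1$, $\chi=\log2$, and $\nu$ is Lebesgue measure. By (C1) and (C2), $\pi$ carries $P|_{[i]}$ to $\frac12(\varphi_i)_*\nu=\nu|_{A_i}$, so
\[
\kappa_1=2\int_0^{1/2}\!\!\int_0^{1/2}\frac{du\,dv}{u+v}=\int_0^1\!\!\int_0^1\frac{du\,dv}{u+v}=\int_0^1\bigl(\log(1+u)-\log u\bigr)\,du=2\log2 .
\]
Thus $\sigma_1(A)=\kappa_1/\chi=2$, as found in the introduction, and $\operatorname{cap}_p([0,1])^p/(1-p)\to\frac12$.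
\end{example}

\section{The rate of convergence}\label{sec:rate}

Let $A$ be strictly self-similar, $0<p<d$, let $\mu$ be a minimizer, and write $V=V_p<\infty$, $U=U_p^\mu$, $m_w=\mu(A_w)$. The letter $C$ denotes constants that depend only on $A$ and the maps. By \eqref{eq:cross}, \eqref{eq:energy} and Lemma~\ref{lem:strict},
\begin{equation}\label{eq:sandwich}
\frac{K_p(\mu)}{1-1/S_p}\le V\le I_p(\nu)=\frac{K_p(\nu)}{1-R_p}.
\end{equation}
Both denominators are known to relative error $O(\varepsilon)$, so the task is to show $K_p(\mu)=K_d(\nu)+O(\varepsilon)$. The quadratic estimate \eqref{eq:quadratic} bounds $|m_w-L_w^d|$ only by a multiple of $\sqrt\varepsilon$. To reach order $\varepsilon$ we use the first-order conditions satisfied by a minimizer, which are linear in the masses.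

\begin{lemma}\label{lem:EL}
\begin{enumerate}
\item[(a)] If $\theta$ is a probability measure on $A$ with $I_p(\theta)<\infty$, then $\int U\,d\theta\ge V$.
\item[(b)] $U\le V$ on $\operatorname{supp}\mu$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) Assume $\int U\,d\theta<\infty$. For $t\in[0,1]$, $V\le I_p((1-t)\mu+t\theta)=(1-t)^2V+2t(1-t)\int U\,d\theta+t^2I_p(\theta)$, with equality at $t=0$. So the derivative at $t=0$, which is $2\int U\,d\theta-2V$, is nonnegative.

(b) Let $E\subset A$ be Borel and $f=1_E-\mu(E)$. For $|t|\le1$, $(1+tf)\mu$ is a probability measure on $A$ with energy $V+2t\int Uf\,d\mu+t^2\iint f(x)f(y)|x-y|^{-p}\,d\mu\,d\mu$, where all terms are finite because $|f|\le1$ and $V<\infty$. The minimum is at $t=0$, so $\int Uf\,d\mu=0$, that is, $\int_EU\,d\mu=V\mu(E)$. Hence $U=V$ $\mu$-a.e. By Fatou's lemma $U$ is lower semicontinuous, so $\{U>V\}$ is open. It has $\mu$-measure zero, so it does not meet $\operatorname{supp}\mu$.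
\end{proof}

For a finite or infinite word $w$ and $0\le j<|w|$, let $w|j$ be its first $j$ letters and let $\Sigma_j(w)=A_{w|j}\setminus A_{w|(j+1)}$ be the $j$-th \emph{shell}. For $k\le|w|$, the shells with $j<k$ partition $A\setminus A_{w|k}$. A point of $\Sigma_j(w)$ lies in $A_{(w|j)i}$ for some $i\ne w_{j+1}$, so \eqref{eq:sep} gives
\begin{equation}\label{eq:shell}
|x-y|\ge\delta L_{w|j}\qquad\text{for }x\in A_{w|(j+1)},\ y\in\Sigma_j(w).
\end{equation}
This is where disjointness enters: combined with an upper bound on the masses, it makes the contribution of each shell to the potential bounded, while $V$ is of order $1/\varepsilon$.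

\begin{lemma}\label{lem:upper}
For every word $w$, $m_w\le L_w^p$. For $j<|w|$ and $x\in A_{w|(j+1)}$, $\int_{\Sigma_j(w)}|x-y|^{-p}\,d\mu(y)\le C$. In particular
\begin{equation}\label{eq:far}
\int_{A\setminus A_w}|x-y|^{-p}\,d\mu(y)\le C|w|\qquad(x\in A_w).
\end{equation}
\end{lemma}

\begin{proof}
By \eqref{eq:piece} with $B_w=A_w$, and Lemma~\ref{lem:EL}(b),
\[
m_w^2L_w^{-p}V\le\int_{A_w}\int_{A_w}|x-y|^{-p}\,d\mu\,d\mu\le\int_{A_w}U\,d\mu\le Vm_w,
\]
so $m_w\le L_w^p$. By \eqref{eq:shell} the shell integral is at most $m_{w|j}(\delta L_{w|j})^{-p}\le\delta^{-p}\le\max(1,\delta^{-d})$. Sum over $j<|w|$ for \eqref{eq:far}.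
\end{proof}

For the lower mass bound we test Lemma~\ref{lem:EL}(a) on the copy of $\mu$ that lives on $A_w$. The potential of that copy at $y$ is a multiple of $U(\varphi_w^{-1}y)$, and $\varphi_w^{-1}y$ need not lie in $\operatorname{supp}\mu$. So we need a bound for $U$ on all of $A$.

\begin{lemma}\label{lem:max}
$U\le V+C$ on $A$.
\end{lemma}

\begin{proof}
By Lemma~\ref{lem:EL}(b) we may take $x=\pi\omega\in A\setminus\operatorname{supp}\mu$. Some ball around $x$ has $\mu$-measure zero and the sets $A_{\omega|k}\ni x$ shrink to $x$, while $m_{\omega|0}=1$. So there is a largest $k$ with $m_{\omega|k}>0$, and we can pick $x'\in\operatorname{supp}\mu\cap A_{\omega|k}$. Since $m_{\omega|(k+1)}=0$,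
\[
U(x)=\sum_{j\le k}\int_{\Sigma_j(\omega)}|x-y|^{-p}\,d\mu(y).
\]
The term $j=k$ is at most $C$ by Lemma~\ref{lem:upper}. Bounding the other terms in the same way would give $Ck$, which is too much; instead we compare them with the corresponding terms at $x'$. Let $j<k$ and $y\in\Sigma_j(\omega)$. Both $x$ and $x'$ lie in $A_{\omega|k}\subset A_{\omega|(j+1)}$, so $|x-y|$ and $|x'-y|$ are at least $\delta L_{\omega|j}$, and they differ by at most $|x-x'|\le DL_{\omega|k}\le D\lambda^{k-j}L_{\omega|j}$. The mean value theorem for $t\mapsto t^{-p}$ gives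
\[
|x-y|^{-p}\le|x'-y|^{-p}+p\,(\delta L_{\omega|j})^{-p-1}D\lambda^{k-j}L_{\omega|j}\le|x'-y|^{-p}+C\lambda^{k-j}L_{\omega|j}^{-p}.
\]
Integrate over $\Sigma_j(\omega)$, which has mass at most $L_{\omega|j}^p$, and sum over $j<k$. This gives $U(x)\le U(x')+C\sum_{j<k}\lambda^{k-j}+C\le V+C$.
\end{proof}

\begin{lemma}\label{lem:lowermass}
For $p$ near $d$ and all words $w$, $m_w\ge(1-C(|w|+1)\varepsilon)L_w^p$ and
\begin{equation}\label{eq:mass}
|m_w-\nu(A_w)|\le C(|w|+1)\,\varepsilon\,L_w^p .
\end{equation}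
\end{lemma}

\begin{proof}
The measure $\theta=(\varphi_w)_*\mu$ lives on $A_w$ and has energy $L_w^{-p}V<\infty$. For $y\in A_w$, Lemma~\ref{lem:max} gives $U_p^\theta(y)=L_w^{-p}U(\varphi_w^{-1}y)\le L_w^{-p}(V+C)$. Write $\int U\,d\theta=\iint|x-y|^{-p}\,d\mu(y)\,d\theta(x)$ and split according to whether $y\in A_w$. By Lemma~\ref{lem:EL}(a) and \eqref{eq:far},
\[
V\le\int U\,d\theta\le\int_{A_w}U_p^\theta\,d\mu+C|w|\le L_w^{-p}m_w(V+C)+C|w| .
\]
Hence
\[
m_w\ge L_w^p\,\frac{V-C|w|}{V+C}=L_w^p\Bigl(1-\frac{C(|w|+1)}{V+C}\Bigr)\ge L_w^p\Bigl(1-\frac{C(|w|+1)}V\Bigr).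
\]
By Theorem~\ref{thm:strict}, $1/V\le C\varepsilon$ for $p$ near $d$, which proves the first claim. Next, $1-e^{-t}\le t$ gives $0\le L_w^p-L_w^d=L_w^p(1-L_w^\varepsilon)\le L_w^p\,\varepsilon|w|\log(1/\lambda_*)$. So $m_w$ and $\nu(A_w)=L_w^d$ both lie in an interval $[L_w^p-C(|w|+1)\varepsilon L_w^p,\,L_w^p]$, and \eqref{eq:mass} follows.
\end{proof}

The bound \eqref{eq:mass} deteriorates linearly in $|w|$. This is harmless, because the cross kernel is Lipschitz and its oscillation on a piece of level $k$ decays like $\lambda^k$.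

\begin{lemma}\label{lem:crossrate}
$K_p(\mu)=K_d(\nu)+O(\varepsilon)$ and $K_p(\nu)=K_d(\nu)+O(\varepsilon)$ as $p\nearrow d$.
\end{lemma}

\begin{proof}
Cross pairs have distance $t\in[\delta,D]$, and there $|t^{-p}-t^{-d}|\le\varepsilon\max_{0\le q\le d}t^{-q}|\log t|\le C\varepsilon$. This gives the second claim, and it remains to bound $K_p(\mu)-K_p(\nu)$. Let $f(x,y)=|x-y|^{-p}$ if $x,y$ lie in different sets $A_i$, and $f(x,y)=0$ otherwise. Since $f$ is bounded and symmetric, the mixed terms cancel in
\[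
K_p(\mu)-K_p(\nu)=\int h\,d(\mu-\nu),\qquad h(x)=\int f(x,y)\,d(\mu+\nu)(y).
\]
We have $|h|\le2\delta^{-p}\le C$. If $x,x'$ lie in the same $A_i$, then $f(x,\cdot)$ and $f(x',\cdot)$ both vanish on $A_i$, and off $A_i$ all distances are at least $\delta$, so $|h(x)-h(x')|\le2p\,\delta^{-p-1}|x-x'|\le C|x-x'|$. Choose $x_w\in A_w$ for each $w$ and let $h_k=\sum_{|w|=k}h(x_w)1_{A_w}$. Then $|h-h_k|\le C\lambda^k$ for $k\ge1$, so $h=h_1+\sum_{k\ge1}(h_{k+1}-h_k)$ uniformly, and
\[
\int h\,d(\mu-\nu)=\sum_ih(x_i)\bigl(m_i-\nu(A_i)\bigr)+\sum_{k\ge1}\sum_{|w|=k}\sum_i\bigl(h(x_{wi})-h(x_w)\bigr)\bigl(m_{wi}-\nu(A_{wi})\bigr).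
\]
Here $|h(x_{wi})-h(x_w)|\le C\lambda^k$, since both points lie in $A_w\subset A_{w_1}$. By \eqref{eq:mass} and $\sum_{|v|=k+1}L_v^p=S_p^{k+1}$, the absolute value is at most $C\varepsilon S_p+C\varepsilon\sum_{k\ge1}\lambda^k(k+2)S_p^{k+1}$. As $S_p\to1$, there is $\rho<1$ with $\lambda S_p\le\rho$ for $p$ near $d$, so the series is bounded and the total is $O(\varepsilon)$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:rate}]
The mass bounds are in Lemmas~\ref{lem:upper} and~\ref{lem:lowermass}. By Lemma~\ref{lem:crossrate} and \eqref{eq:expansion}, both ends of \eqref{eq:sandwich} have the form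
\[
\frac{K_d(\nu)+O(\varepsilon)}{\chi\varepsilon\,(1+O(\varepsilon))}=\frac{K_d(\nu)}{\chi\varepsilon}+O(1).
\]
So $V_p$ and $I_p(\nu)$ both equal $K_d(\nu)/(\chi\varepsilon)+O(1)$, their difference is $O(1)$, and $1/(\varepsilon V_p)=\chi/K_d(\nu)+O(\varepsilon)$. Theorem~\ref{thm:strict} gives $K_d(\nu)/\chi=d\,\sigma_d(A)/\mathcal{H}^d(A)$.

Optimality comes from the mismatch between the scalings $t^p$ and $t^d$. The set $tA$ is strictly self-similar for the maps $L_iU_ix+tb_i$. Let $F_p(A)=\operatorname{cap}_p(A)^p/(d-p)$ and $F_d(A)=\lim_{p\nearrow d}F_p(A)>0$, so that by Theorem~\ref{thm:strict} the error in the statement is $F_p(tA)-F_d(tA)$. We have $F_p(tA)=t^pF_p(A)$, and in the limit $F_d(tA)=t^dF_d(A)$. Suppose the error is $o(\varepsilon)$ for $t_1A$ and for $t_2A$. With $A'=t_1A$ and $t=t_2/t_1$,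
\[
t^p\bigl(F_d(A')+o(\varepsilon)\bigr)=t^pF_p(A')=F_p(tA')=t^dF_d(A')+o(\varepsilon).
\]
Dividing by $t^dF_d(A')$ gives $t^{-\varepsilon}-1=o(\varepsilon)$. Since $t^{-\varepsilon}-1=-\varepsilon\log t+O(\varepsilon^2)$, we get $\log t=0$ and $t_1=t_2$.
\end{proof}

\begin{thebibliography}{9}

\bibitem{FL}
Qiuling Fan and Richard S. Laugesen, \emph{Hausdorff measure and decay rate of Riesz capacity}, arXiv:2409.03070 (2024).

\bibitem{Hutchinson}
Hutchinson, Indiana Univ. Math. J. \textbf{30} (1981).

\bibitem{Schief}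
Schief, Proc. AMS \textbf{122} (1994).

\end{thebibliography}
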